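\title{Continuity of principal series embeddings for semisimple Lie groups with arbitrary center}

\begin{abstract}
Let $G$ be a connected semisimple Lie group, not necessarily linear and possibly with infinite center, and let $(U,\mathcal H)$ be an irreducible unitary representation of $G$. We prove that every $(\mathfrak g,K)$-morphism from the $K$-finite vectors of $\mathcal H$ to a minimal principal series extends to a continuous $G$-equivariant map on the smooth vectors $\mathcal H^\infty$. This applies in particular to the embedding given by Casselman's subrepresentation theorem and settles a question from a paper of Frahm, Neeb and Olafsson. The proof is direct and does not use the results for groups with finite center. One passes to the adjoint map, which starts from a principal series, and recovers each $K$-type $\tau$ from a fixed finite-dimensional space by a group element at distance of order $\log|\tau|$; this gives polynomial bounds. The same method gives the result for admissible Hilbert representations, shows that all $\mathfrak n$-finite functionals are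 continuous, and shows that $\mathcal H^\infty$ cannot be replaced by $\mathcal H$.
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Setting}
Let $G$ be a connected semisimple Lie group with Lie algebra $\mathfrak g$. We do not assume that $G$ is linear, and its center $Z$ may be infinite. Fix a Cartan decomposition $\mathfrak g=\mathfrak k\oplus\mathfrak p$ with involution $\theta$ and put $K=\exp\mathfrak k$. The group $\operatorname{Ad}(K)$ is compact, but $K$ need not be. Let $\mathfrak a\subseteq\mathfrak p$ be maximal abelian, let $\Sigma^+$ be a positive system of restricted roots, let $\mathfrak n$ be the sum of the root spaces $\mathfrak g_\alpha$, $\alpha\in\Sigma^+$, and let $\rho$ be the half-sum of the positive roots counted with multiplicity. With $\mathfrak m=\mathfrak z_{\mathfrak k}(\mathfrak a)$, the algebra $\mathfrak p_{\min}=\mathfrak m+\mathfrak a+\mathfrak n$ is a minimal parabolic subalgebra, and the corresponding subgroup is $P=MAN$ with $M=Z_K(\mathfrak a)$, $A=\exp\mathfrak a$, $N=\exp\mathfrak n$. The group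 $M$ need not be compact either. For $\lambda\in\mathfrak a^*_{\mathbb C}$ and $a=\exp H\in A$ we write $a^\lambda=e^{\lambda(H)}$. All group representations are complex and continuous.

Let $(\sigma,W)$ be a finite-dimensional representation of $M$ and $\lambda\in\mathfrak a^*_{\mathbb C}$. Let $W_{\sigma,\lambda}$ be $W$ with the $P$-action $\sigma_\lambda(man)=a^{\lambda+\rho}\sigma(m)$. The \emph{principal series} is
\[
V^\infty_{\sigma,\lambda}=\{f\in C^\infty(G,W): f(pg)=\sigma_\lambda(p)f(g)\ \text{ for all } g\in G,\ p\in P\},
\]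
with the Fr\'echet topology of $C^\infty(G,W)$ and the action of $G$ by right translation. Evaluation at the identity, $\operatorname{ev}_e\colon V^\infty_{\sigma,\lambda}\to W_{\sigma,\lambda}$, is $P$-equivariant. A vector is \emph{$K$-finite} if its $K$-orbit spans a finite-dimensional space, and a superscript $[K]$ denotes the subspace of $K$-finite vectors. A \emph{$(\mathfrak g,K)$-morphism} is a linear map that commutes with the actions of $\mathfrak g$ and $K$; $(\mathfrak p_{\min},M)$-morphisms are defined in the same way. For a representation $(\Pi,E)$ of $G$ on a Hilbert space, $E^\infty$ is the space of vectors $v$ with smooth orbit map $g\mapsto\Pi(g)v$, with the Fr\'echet topology given by the seminorms $\|\Pi(D)v\|$, $D\in U(\mathfrak g)$.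

Let $(U,\mathcal H)$ be an irreducible unitary representation of $G$ and $V=\mathcal H^{[K]}$. By Harish-Chandra, $V$ is \emph{admissible}: all $K$-multiplicities are finite. Moreover $V$ is an irreducible $(\mathfrak g,K)$-module. Casselman's subrepresentation theorem for connected semisimple $G$ \cite[Theorem~6.1]{FNO} states that $V\neq\mathfrak nV$ and $\dim V/\mathfrak nV<\infty$. An irreducible quotient of the $(\mathfrak p_{\min},M)$-module $V/\mathfrak nV$ has the form $W_{\sigma,\lambda}$ with $\sigma$ irreducible, and this gives a nonzero $(\mathfrak p_{\min},M)$-morphism $\psi\colon V\to W_{\sigma,\lambda}$. By Frobenius reciprocity (recalled in Lemma~\ref{lem:frobenius}), $\psi=\operatorname{ev}_e\circ\Psi$ for a nonzero, hence injective, $(\mathfrak g,K)$-morphism $\Psi\colon V\to V^{[K]}_{\sigma,\lambda}$.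

\subsection{The question}
\emph{Does $\Psi$ extend to a continuous linear map $\mathcal H^\infty\to V^\infty_{\sigma,\lambda}$?} The problem comes from \cite{FNO}. The answer is known to be positive when $G$ is linear \cite{CO} and when $G$ is a connected real reductive group \cite{Wal}; the latter class includes the connected semisimple groups with finite center.

The map $\Psi$ is produced by algebra: one takes a quotient of $V/\mathfrak nV$, and nothing in the construction refers to the norm of $\mathcal H$. The space $V$ is an algebraic direct sum of finite-dimensional $K$-isotypic spaces, and a $K$-equivariant map on $V$ can grow arbitrarily fast along this sum. The question is whether equivariance under $\mathfrak g$ limits the growth. An extension makes $\Psi$ an object of analysis on the group: $\mathcal H^\infty$ is $G$-invariant, which $V$ in general is not, so the extension can intertwine the group actions, and $\psi$ becomes a continuous $P$-equivariant map on $\mathcal H^\infty$ whose components are $N$-invariant distribution vectors. The case of infinite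 center does not reduce to that of finite center by passing to a quotient $G/\Gamma$ with $\Gamma\subseteq Z$, because the central character of $U$ can be injective on an infinite center. Section~\ref{sec:sl2} exhibits this on the universal cover of $\operatorname{SL}(2,\mathbb R)$. A direct computation there also shows that the central character has no influence on the growth of $\Psi$, which suggests a positive answer.

\subsection{Results}
The answer is positive, and the way in which $\Psi$ arises does not matter.

\begin{theorem}\label{thm:A}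
Let $G$ be a connected semisimple Lie group, $(U,\mathcal H)$ an irreducible unitary representation of $G$, $\sigma$ a finite-dimensional irreducible representation of $M$, $\lambda\in\mathfrak a^*_{\mathbb C}$, and $\Psi\colon\mathcal H^{[K]}\to V^{[K]}_{\sigma,\lambda}$ any $(\mathfrak g,K)$-morphism. Then $\Psi$ extends uniquely to a continuous linear map $\overline\Psi\colon\mathcal H^\infty\to V^\infty_{\sigma,\lambda}$, and $\overline\Psi$ is $G$-equivariant.
\end{theorem}

Of the properties of $\mathcal H$, the proof uses admissibility and the fact that $Z$ acts by a unitary character. Fix a unitary character $\chi\colon Z\to\mathbb T$. We call a representation $(\Pi,E)$ of $G$ on a Hilbert space a \emph{$\chi$-representation} if $K$ acts unitarily and $Z$ acts by $\chi$. It need not be unitary or of finite length. It is \emph{admissible} if all its $K$-multiplicities are finite.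

\begin{theorem}\label{thm:B}
Let $(\Pi,E)$ be a $\chi$-representation, let $\sigma$ be a finite-dimensional representation of $M$, not necessarily irreducible, with $\sigma|_Z=\chi\cdot1$, and let $\lambda\in\mathfrak a^*_{\mathbb C}$ be arbitrary.
\begin{enumerate}
\item[(1)] Every $(\mathfrak g,K)$-morphism $V^{[K]}_{\sigma,\lambda}\to E^\infty$ extends to a continuous $G$-map $V^\infty_{\sigma,\lambda}\to E^\infty$.
\item[(2)] If $E$ is admissible, every $(\mathfrak g,K)$-morphism $E^{[K]}\to V^{[K]}_{\sigma,\lambda}$ extends to a continuous $G$-map $E^\infty\to V^\infty_{\sigma,\lambda}$.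
\item[(3)] If $E^{[K]}\cong V^{[K]}_{\sigma,\lambda}$ as $(\mathfrak g,K)$-modules, then $E^\infty\cong V^\infty_{\sigma,\lambda}$ as Fr\'echet representations. In particular, if $\Psi$ in Theorem~\ref{thm:A} is onto $V^{[K]}_{\sigma,\lambda}$, then $\overline\Psi$ is a topological isomorphism.
\end{enumerate}
\end{theorem}

The map $\psi$ vanishes on $\mathfrak nV$. Continuity persists for functionals that vanish on $\mathfrak n^kV$, the span of the vectors $X_1\cdots X_kv$ with $X_i\in\mathfrak n$, $v\in V$.

\begin{theorem}\label{thm:C}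
Let $E$ be an admissible $\chi$-representation, $V=E^{[K]}$, and $Q$ a finite-dimensional $P$-module on which $Z$ acts by $\chi$. Every $(\mathfrak p_{\min},M)$-morphism $\psi\colon V\to Q$ extends continuously to $E^\infty$. In particular, for $(U,\mathcal H)$ irreducible unitary and any $k$, every linear functional on $\mathcal H^{[K]}$ that vanishes on $\mathfrak n^k\mathcal H^{[K]}$ extends continuously to $\mathcal H^\infty$.
\end{theorem}

\begin{proposition}\label{prop:D}
In Theorem~\ref{thm:A} let $\Psi\neq0$. Then $\Psi$ is continuous for the norm topology of $\mathcal H$ if and only if $\dim\mathcal H<\infty$.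
\end{proposition}

\subsection{The route}
Section~\ref{sec:tools} reduces continuity to a bound for $\Psi$ on each $K$-type $\tau$ that is polynomial in $\tau$, and such a bound passes to adjoints. So it suffices to bound morphisms $T$ \emph{out of} a principal series, where explicit formulas are available on the source and only crude upper bounds are needed on the target. For dominant parameter, the asymptotics of matrix coefficients (Sections~\ref{sec:iwasawa} and~\ref{sec:asymptotics}) give the bound (Section~\ref{sec:dominant}). Tensoring with a finite-dimensional representation removes the dominance condition (Section~\ref{sec:shift}). The theorems follow in Sections~\ref{sec:proofAB}--\ref{sec:proofD}.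

\section{Tools}\label{sec:tools}

The letter $C$ denotes a positive constant that may change from line to line. Inner products are linear in the first variable.

\subsection{Structure of $G$}
The center $Z=\ker\operatorname{Ad}$ is discrete and contained in $M\subseteq K$. The quotients $K/Z\cong\operatorname{Ad}(K)$ and $M/Z\cong Z_{\operatorname{Ad}(K)}(\mathfrak a)$ are compact; $dk$ is the normalized Haar measure of $K/Z$. Let $B$ be the Killing form. The inner product $\langle X,Y\rangle=-B(X,\theta Y)$ on $\mathfrak g$ is invariant under $\operatorname{Ad}(K)$ and $\theta$; let $(X_i)$ and $(Y_j)$ be orthonormal bases of $\mathfrak k$ and $\mathfrak p$. Put $\bar{\mathfrak n}=\theta\mathfrak n$ and $\bar N=\exp\bar{\mathfrak n}$. For $\alpha\in\mathfrak a^*$ let $H_\alpha\in\mathfrak a$ represent $\alpha$ via $B$, so that $\langle\alpha,\beta\rangle=\beta(H_\alpha)$. For a root $\alpha$,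
\begin{equation}\label{eq:bracket}
[X,\theta X]=|X|^2H_\alpha\qquad(X\in\mathfrak g_{-\alpha}),
\end{equation}
because $[X,\theta X]$ lies in $\mathfrak p\cap(\mathfrak m+\mathfrak a)=\mathfrak a$ and $B([X,\theta X],H)=B(X,[\theta X,H])=-\alpha(H)B(X,\theta X)$ for $H\in\mathfrak a$.

Let $\alpha_1,\dots,\alpha_r$ be the simple roots, let $H_0\in\mathfrak a$ satisfy $\alpha_i(H_0)=1$ for all $i$, and put $a_t=\exp tH_0$. The \emph{level} of a positive root $\beta$ is the positive integer $\beta(H_0)$. We call $\mu\in\mathfrak a^*$ \emph{dominant} if $\langle\mu,\alpha_i\rangle\ge0$ for all $i$. One has $\langle\rho,\alpha\rangle>0$ for all $\alpha\in\Sigma^+$: the reflection $s_i$ in $\alpha_i$ permutes the positive roots not proportional to $\alpha_i$ and preserves multiplicities, so $\rho-s_i\rho$ is a positive multiple of $\alpha_i$. The Iwasawa decomposition is the diffeomorphism $N\times A\times K\to G$; we write $g\in N\exp H(g)K$ with $H(g)\in\mathfrak a$.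

The following facts are standard for the adjoint group $G/Z$. They hold for $G$ because $N$, $A$, $\bar N$ map isomorphically to $G/Z$ and $Z\subseteq M\subseteq K$.
\begin{enumerate}
\item[(S1)] The map $P\times\bar N\to G$, $(p,\bar n)\mapsto p\bar n$, is a diffeomorphism onto an open set, and $P\cap K=M$.
\item[(S2)] If $\varphi\in C(G)$ satisfies $\varphi(mang)=a^{2\rho}\varphi(g)$, then $\int_{K/Z}\varphi(kg)\,dk=\int_{K/Z}\varphi(k)\,dk$ for all $g\in G$, and $\int_{K/Z}\varphi(k)\,dk=\int_{\bar N}\varphi(\bar n)\,d\bar n$ for a suitable Haar measure on $\bar N$, which we fix (\cite[Ch.~I, Lemma~5.19 and Thm.~5.20]{Hel}, after inversion).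
\item[(S3)] $\int_{\bar N}e^{(1+\varepsilon)\rho(H(\bar n))}\,d\bar n<\infty$ for all $\varepsilon>0$. This is the convergence of Harish-Chandra's $c$-function integral \cite[Ch.~IV, \S6]{Hel}; our $H(\bar n)$ is $-H(\bar n^{-1})$ in the $KAN$ convention.
\end{enumerate}

\subsection{$K$-types for noncompact $K$}
The one place where infinite center could do harm is the harmonic analysis of $K$. A unitary central character repairs this. The group
\[
K_\chi=(K\times\mathbb T)/\{(z,\chi(z)^{-1}):z\in Z\}
\]
is a Lie group and an extension of $K/Z$ by $\mathbb T$, hence compact. Representations of $K$ in which $Z$ acts by $\chi$ are the representations of $K_\chi$ in which $\mathbb T$ acts by scalars, so Peter--Weyl theory applies to them. Let $\hat K_\chi$ be the set of classes of irreducible representations of this kind; they are finite-dimensional and unitary. The projection onto the $\tau$-isotypic part $E_\tau$ of a representation $(\Pi,E)$ is $\operatorname{pr}_\tau=\dim\tau\int_{K/Z}\overline{\operatorname{tr}\tau(k)}\,\Pi(k)\,dk$. The $K$-finite vectors form the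 algebraic sum $\bigoplus_\tau E_\tau$, which is orthogonal when $K$ acts unitarily.

The size of a $K$-type is measured by $\Delta=1-\sum_iX_i^2\in U(\mathfrak k)$. This element is $\operatorname{Ad}(K)$-invariant, so it acts on $\tau$ by a scalar $c_\tau$. In a unitary representation of $K$ the $X_i$ are skew, so $c_\tau\ge1$ and $\|X_iw\|^2\le\langle-\sum_jX_j^2w,w\rangle\le c_\tau\|w\|^2$ for $w\in E_\tau$. As $E_\tau$ is stable under the $X_i$,
\begin{equation}\label{eq:Xbound}
\|X_{i_1}\cdots X_{i_s}w\|\le c_\tau^{s/2}\|w\|\qquad(w\in E_\tau).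
\end{equation}

\begin{lemma}\label{lem:poly}
Let $\bigoplus E_\tau$ and $\bigoplus E'_\tau$ be the $K$-finite vectors of two unitary representations of $K$ in which $Z$ acts by $\chi$, and let $T\colon\bigoplus E_\tau\to\bigoplus E'_\tau$ be linear and $K$-equivariant. If $\|Tw\|\le Cc_\tau^\nu\|w\|$ for all $\tau$ and $w\in E_\tau$, with an integer $\nu\ge0$, then $\|\Delta^lTw\|\le C\|\Delta^{\nu+l}w\|$ for all $w$ and all $l\ge0$.
\end{lemma}

\begin{proof}
For $w=\sum w_\tau$ we have $Tw_\tau\in E'_\tau$, so $\|\Delta^lTw\|^2=\sum c_\tau^{2l}\|Tw_\tau\|^2\le C^2\sum c_\tau^{2l+2\nu}\|w_\tau\|^2=C^2\|\Delta^{\nu+l}w\|^2$.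
\end{proof}

\subsection{Smooth representations}
A \emph{smooth Fr\'echet representation} is a jointly continuous action of $G$ on a Fr\'echet space $\mathcal E$ with smooth orbit maps, such that $\mathfrak g$ acts by continuous operators. The spaces $E^\infty$ and the principal series are of this kind, and $E^\infty$ is dense in $E$. If $Z$ acts on $\mathcal E$ by $\chi$, then $\mathcal E^{[K]}$ is dense in $\mathcal E$ by the Peter--Weyl theorem for $K_\chi$, and it is stable under $\mathfrak g$.

\begin{lemma}\label{lem:extend}
Let $(\pi_1,\mathcal E_1)$, $(\pi_2,\mathcal E_2)$ be smooth Fr\'echet representations, $V_1\subseteq\mathcal E_1$ a dense $\mathfrak g$-stable subspace, and $T\colon V_1\to\mathcal E_2$ a $\mathfrak g$-equivariant linear map that is continuous for the topology of $\mathcal E_1$. Then $T$ extends uniquely to a continuous linear map $\overline T\colon\mathcal E_1\to\mathcal E_2$, and $\overline T$ is $G$-equivariant.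
\end{lemma}

\begin{proof}
The extension exists because $\mathcal E_2$ is complete, and it is unique and $\mathfrak g$-equivariant by density. For $X\in\mathfrak g$, $v\in\mathcal E_1$ put $w(t)=\overline T\pi_1(\exp tX)v$. Then $w'(t)=\pi_2(X)w(t)$, so $t\mapsto\pi_2(\exp(-tX))w(t)$ has derivative $\pi_2(\exp(-tX))\bigl(w'(t)-\pi_2(X)w(t)\bigr)=0$ and is constant. Thus $\overline T$ commutes with $\exp\mathfrak g$, which generates the connected group $G$.
\end{proof}

An admissible $\chi$-representation has $E^{[K]}\subseteq E^\infty$: the space $\operatorname{pr}_\tau E^\infty$ lies in $E^\infty$ and is dense in the finite-dimensional space $E_\tau$, hence equal to it.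

\subsection{Principal series in the compact picture}
For Theorem~\ref{thm:C} we must allow $A$ to act non-semisimply on the inducing space. This costs little, so we do it from the start. A \emph{datum} is a finite-dimensional representation $(\omega,W)$ of $P$ of the form
\[
\omega(man)=a^{\lambda+\rho}\sigma(m)\gamma(a),
\]
where $\lambda\in\mathfrak a_{\mathbb C}^*$ is the \emph{exponent} of $\omega$, $\sigma$ is a representation of $M$ with $\sigma|_Z=\chi\cdot1$, and $\gamma$ is a representation of $A$ by unipotent operators that commute with $\sigma(M)$. Let $(\pi_\omega,V_\omega^\infty)$ be defined like $V^\infty_{\sigma,\lambda}$, with $\omega$ in place of $\sigma_\lambda$. For $\gamma=1$ this is $V^\infty_{\sigma,\lambda}$, and a reader who wants only Theorems~\ref{thm:A} and~\ref{thm:B} may take $\gamma=1$ throughout.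

Since $|\chi|=1$ and $M/Z$ is compact, averaging over $M/Z$ gives an $M$-invariant inner product on $W$, which we fix. The \emph{dual datum} is
\[
\omega^\dagger(man)=a^{2\rho}\bigl(\omega(ma)^{-1}\bigr)^*=a^{-\bar\lambda+\rho}\sigma(m)\gamma^\dagger(a),\qquad\gamma^\dagger(a)=\gamma(a^{-1})^*,
\]
where $\bar\lambda$ is the conjugate of $\lambda$ with respect to $\mathfrak a^*$. It has exponent $-\bar\lambda$, and $\omega^{\dagger\dagger}=\omega$. The operators $d\gamma(H)$ are nilpotent, so the exponential series for $\gamma(\exp H)$ stops, and with $d=\dim W$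
\begin{equation}\label{eq:gamma}
\|\gamma(\exp H)\|,\ \|\gamma^\dagger(\exp H)\|\le C(1+|H|)^d\qquad(H\in\mathfrak a).
\end{equation}

Let $C_\sigma=\{f\in C^\infty(K,W):f(mk)=\sigma(m)f(k)\}$. By the Iwasawa decomposition, restriction to $K$ is a topological isomorphism $V^\infty_\omega\to C_\sigma$, with inverse given by $f(nak)=\omega(a)f(k)$. We identify these spaces. The action of $K$ is right translation, the same for all $\omega$ with given $\sigma$; we write it $\pi(k)$. The center acts by $\chi$. For $Y\in\mathfrak g$ and $k\in K$ write $\operatorname{Ad}(k)Y=Y_{\mathfrak n}+Y_{\mathfrak a}+Y_{\mathfrak k}$ according to $\mathfrak g=\mathfrak n\oplus\mathfrak a\oplus\mathfrak k$. Differentiating $f(k\exp sY)=f(\exp(s\operatorname{Ad}(k)Y)k)$ at $s=0$ gives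
\begin{equation}\label{eq:derivative}
(\pi_\omega(Y)f)(k)=d\omega(Y_{\mathfrak a})f(k)+\bigl(\pi(\operatorname{Ad}(k)^{-1}Y_{\mathfrak k})f\bigr)(k).
\end{equation}
For $f,\phi\in C_\sigma$ the function $\langle f(k),\phi(k)\rangle$ is $Z$-invariant. Put
\[
\langle f,\phi\rangle=\int_{K/Z}\langle f(k),\phi(k)\rangle\,dk,\qquad\|f\|_\infty=\sup_{k\in K}\|f(k)\|,\qquad\|f\|_{C^1}=\|f\|_\infty+\max_i\|X_if\|_\infty,
\]
and $\|f\|=\langle f,f\rangle^{1/2}$. Then $K$ acts unitarily. The isotypic spaces $I_\tau\subseteq C_\sigma$ are finite-dimensional, because $S\mapsto\operatorname{ev}_e\circ S$ injects $\operatorname{Hom}_K(\tau,C_\sigma)$ into $\operatorname{Hom}_M(\tau,\sigma)$, and $V^{[K]}_\omega=\bigoplus_\tau I_\tau$.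

\begin{lemma}\label{lem:sobolev}
The seminorms $f\mapsto\|\Delta^lf\|$, $l\ge0$, define the topology of $C_\sigma$. There is an integer $m_0$ with $\|f\|_{C^1}\le Cc_\tau^{m_0}\|f\|$ for all $\tau$ and all $f\in I_\tau$.
\end{lemma}

\begin{proof}
Since $\|Df(zk)\|=\|Df(k)\|$ for $D\in U(\mathfrak k)$, $z\in Z$, and $K/Z$ is compact, the topology of $C_\sigma$ is given by the seminorms $\|Df\|_\infty$, which dominate the $\|\Delta^lf\|$. Conversely, $\tilde f([k,\zeta])=\zeta f(k)$ is a smooth function on the compact group $K_\chi$ with the same $L^2$ and sup norms as $f$. If $X_0$ generates $\mathbb T$, normalized by $X_0\tilde f=i\tilde f$, then $\Delta-X_0^2\ge1$ is an elliptic operator on $K_\chi$ that acts on $\tilde f$ as $\Delta+1$. Elliptic regularity and the Sobolev embedding theorem give, for each $D$, an $l$ with $\|Df\|_\infty\le C\|(\Delta+1)^lf\|$, and $\|(\Delta+1)^lf\|\le2^l\|\Delta^lf\|$ because $c_\tau+1\le2c_\tau$. For $D=1,X_i$ and $f\in I_\tau$ this is the second assertion.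
\end{proof}

For $f\in V^\infty_\omega$ and $\phi\in V^\infty_{\omega^\dagger}$ the function $\varphi(g)=\langle f(g),\phi(g)\rangle$ satisfies $\varphi(mang)=a^{2\rho}\varphi(g)$ by the definition of $\omega^\dagger$. By (S2),
\begin{equation}\label{eq:pairing}
\langle\pi_\omega(g)f,\pi_{\omega^\dagger}(g)\phi\rangle=\langle f,\phi\rangle,\qquad\langle f,\phi\rangle=\int_{\bar N}\langle f(\bar n),\phi(\bar n)\rangle\,d\bar n .
\end{equation}

Lemmas~\ref{lem:poly}--\ref{lem:sobolev} show what has to be proved: if $\|\Psi|_{V_\tau}\|\le Cc_\tau^\nu$, then $\Psi$ is continuous from the topology of $\mathcal H^\infty$ to that of $C_\sigma$, and it extends.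

\section{The universal cover of $\operatorname{SL}(2,\mathbb R)$}\label{sec:sl2}

Let $G$ be the universal cover of $\operatorname{SL}(2,\mathbb R)$. Take
\[
X=\begin{pmatrix}0&-1\\1&0\end{pmatrix}\in\mathfrak k,\qquad H_0=\frac12\begin{pmatrix}1&0\\0&-1\end{pmatrix}\in\mathfrak a,\qquad Y=\begin{pmatrix}0&1\\1&0\end{pmatrix}\in\mathfrak p,
\]
and let $\mathfrak n$ be upper triangular. Then $K=\{k_\theta=\exp\theta X\}\cong\mathbb R$, $M=Z=\{k_{j\pi}:j\in\mathbb Z\}$ and $\rho(H_0)=\frac12$. Let $\sigma=\chi$ with $\chi(k_\pi)=e^{i\pi b}$, $b\in\mathbb R$. The space $C_\sigma$ consists of the smooth functions with $f(\theta+\pi)=e^{i\pi b}f(\theta)$, and $I_\tau=\mathbb Ce_\tau$ with $e_\tau(\theta)=e^{i\tau\theta}$, $\tau\in b+2\mathbb Z$. As $B(X,X)=4\operatorname{tr}X^2=-8$, we have $c_\tau=1+\tau^2/8$. (If $\chi$ were not unitary, say $\chi(k_\pi)=2$, then $W$ would have no invariant inner product and nonzero elements of $C_\sigma$ would be unbounded on $K$.)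

\subsection{Central characters of infinite order}
For imaginary $\lambda$ we have $-\bar\lambda=\lambda$, so by \eqref{eq:pairing} the $L^2$-completion of $V^\infty_{\sigma,\lambda}$ is a unitary representation. The closed invariant subspace $\mathcal H$ generated by $e_b$ is irreducible: the $K$-type $b$ has multiplicity one, so $e_b$ lies in any given closed invariant subspace of $\mathcal H$ or in its orthogonal complement. For irrational $b$ the central character of $\mathcal H$ is injective on $Z\cong\mathbb Z$.

\subsection{The expected answer}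
Write $\lambda=s\rho$ with $s\in\mathbb C$. We have $\operatorname{Ad}(k_\theta)2H_0=\cos2\theta\cdot2H_0+\sin2\theta\cdot Y$, $\operatorname{Ad}(k_\theta)Y=-\sin2\theta\cdot2H_0+\cos2\theta\cdot Y$ and $Y\in X+\mathfrak n$. So \eqref{eq:derivative} gives, for $Y_\pm=2H_0\mp iY$,
\[
Y_\pm f=e^{\pm2i\theta}\bigl((s+1)f\mp if'\bigr),\qquad Y_\pm e_\tau=(s+1\pm\tau)\,e_{\tau\pm2}.
\]
Let $\Psi\colon\mathcal H^{[K]}\to V^{[K]}_{\sigma,\lambda}$ be an injective morphism with $\mathcal H$ unitary. For each $K$-type $\tau$ of $\mathcal H$ choose a unit vector $v_\tau$ and write $\Psi v_\tau=\psi_\tau e_\tau$. In $\mathcal H$ the adjoint of $Y_+$ is $-Y_-$, and $-Y_-Y_+$ acts on $v_\tau$ as on $e_\tau$, so $\|Y_+v_\tau\|^2=(\tau+1)^2-s^2$. Hence $s$ is real or imaginary, and for $\tau+1>|s|$ the type $\tau+2$ occurs and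
\[
\frac{|\psi_{\tau+2}|^2}{|\psi_\tau|^2}=\frac{|\tau+1+s|^2}{(\tau+1)^2-s^2}.
\]
The ratio is $1$ for imaginary $s$ and $1+2s/(\tau+1-s)$ for real $s$. Since the harmonic series grows logarithmically, $|\psi_\tau|$ grows at most polynomially as $\tau\to+\infty$. For $\tau\to-\infty$ one uses $Y_-$, which replaces $\tau$ by $-\tau$ in the formulas. So the polynomial bound holds, and $b$ only shifts the lattice of $K$-types. For general $G$ the $K$-types have multiplicities and the recursion is no longer scalar, so we replace it by an argument that reaches $\tau$ in a single step, using the group.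

\subsection{The method in the case $\lambda=\rho$}
Let $T\colon V^{[K]}_{\sigma,\rho}\to E^\infty$ be a morphism to a $\chi$-representation. We bound $\|Te_\tau\|$. The bottom row of the matrix of $na_{t'}k_{\theta'}$ is $e^{-t'/2}(\sin\theta',\cos\theta')$, and that of $k_\theta a_t$ is $(e^{t/2}\sin\theta,e^{-t/2}\cos\theta)$. So for $|\theta|<\pi/2$ we have $k_\theta a_t\in Na_{t'}k_{\theta'}$ with $\tan\theta'=e^t\tan\theta$, $|\theta'|<\pi/2$, and $e^{t'}=(e^t\sin^2\theta+e^{-t}\cos^2\theta)^{-1}=d\theta'/d\theta$. For $\lambda=\rho$ we have $f(k_\theta a_t)=e^{t'}f(\theta')$, and the substitution $\theta\to\theta'$ gives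
\[
\langle\pi_\omega(a_t)f,\phi\rangle=\frac1\pi\int_{-\pi/2}^{\pi/2}f(\theta')\,\overline{\phi\bigl(\arctan(e^{-t}\tan\theta')\bigr)}\,d\theta' .
\]
As $t\to\infty$ the argument of $\phi$ is contracted to $0$, and the limit is $j(f)\overline{\phi(0)}$ with $j(f)=\frac1\pi\int_{-\pi/2}^{\pi/2}f$. Fix $\tau_0\in b+2\mathbb Z$ with $|\tau_0|\le1$. Then $j(e_{\tau_0})=\sin(\pi\tau_0/2)/(\pi\tau_0/2)\ge2/\pi$ (the value is $1$ for $\tau_0=0$). Put $\Phi_\tau(t)=\langle\pi_\omega(a_t)e_{\tau_0},e_\tau\rangle$. From $|e^{iy}-1|\le\min(2,|y|)\le\sqrt{2|y|}$ and $|\arctan x|\le|x|$ we get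
\[
|\Phi_\tau(t)-j(e_{\tau_0})|\le C_0\sqrt{|\tau|e^{-t}},\qquad C_0=\frac{\sqrt2}\pi\int_{-\pi/2}^{\pi/2}|\tan\theta|^{1/2}\,d\theta<\infty .
\]
With $e^t=\max(1,\pi^2C_0^2|\tau|)$ we obtain $|\Phi_\tau(t)|\ge1/\pi$. Now $\operatorname{pr}_\tau\pi_\omega(a_t)e_{\tau_0}=\Phi_\tau(t)e_\tau$, and $T$ intertwines $\operatorname{pr}_\tau\pi_\omega(a_t)$ with $\operatorname{pr}_\tau\Pi(a_t)$ (Lemma~\ref{lem:analytic}). Therefore
\[
\|Te_\tau\|=|\Phi_\tau(t)|^{-1}\|\operatorname{pr}_\tau\Pi(a_t)Te_{\tau_0}\|\le\pi\,\|\Pi(a_t)\|\,\|Te_{\tau_0}\| .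
\]
The norm $\|\Pi(a_t)\|$ grows at most exponentially in $t$, and $t$ is of order $\log|\tau|$, so the right side is polynomial in $\tau$. Three things change in general. The estimate for the matrix coefficient must be proved on $\bar N$. The limit sees $\phi$ only at one point, which determines $\phi$ on $I_\tau=\mathbb Ce_\tau$ but not on a larger $I_\tau$, so we shall average over $K$. And $\lambda$ must be arbitrary.

\section{The Iwasawa projection on $\bar N$}\label{sec:iwasawa}

Put $R(\bar x)=e^{-\rho(H(\bar x))}$ for $\bar x\in\bar N$, so that (S3) reads $\int_{\bar N}R^{-1-\varepsilon}<\infty$. In Section~\ref{sec:sl2}, an element $\bar x\in\bar N$ with bottom row $(x,1)$ has $H(\bar x)=-\log(1+x^2)H_0$ and $R(\bar x)=(1+x^2)^{1/2}$, and conjugation by $a_t$ replaces $x$ by $e^{-t}x$. The next lemma extends what is visible from these formulas. The substitute for the bottom row of a matrix is the vector $g^{-1}v$, where $v$ is an $N$-fixed weight vector in a finite-dimensional representation.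

Let $G$ act on $\Lambda\mathfrak g_{\mathbb C}$ via $\operatorname{Ad}$, with the Hermitian inner product induced by $\langle\cdot,\cdot\rangle$. Then $K$ acts unitarily, $Z$ acts trivially, the adjoint of $X\in\mathfrak g$ is $-\theta X$, and the $\mathfrak a$-weight spaces are orthogonal. If $v$ is an $N$-fixed unit vector of weight $\delta$ and $g=nak$, then $g^{-1}v=a^{-\delta}k^{-1}v$, so
\begin{equation}\label{eq:norm}
\|g^{-1}v\|=e^{-\delta(H(g))}.
\end{equation}
Let $v_+$ be a real unit vector in $\Lambda^{\dim\mathfrak n}\mathfrak n$. It is fixed by $N$ and has weight $2\rho$. For $\alpha\in\Sigma^+$ and $X\in\mathfrak g_{-\alpha}$ we have $\theta X\,v_+=0$, so by \eqref{eq:bracket}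
\begin{equation}\label{eq:vplus}
\|Xv_+\|^2=-\langle\theta X\,Xv_+,v_+\rangle=\langle[X,\theta X]v_+,v_+\rangle=2\langle\rho,\alpha\rangle|X|^2 .
\end{equation}

\begin{lemma}\label{lem:H}
Let $\bar x\in\bar N$, $t\ge0$ and $y=a_t\bar xa_t^{-1}$.
\begin{enumerate}
\item[(a)] If $\mu$ is dominant, then $\mu(H(\bar x))\le\mu(H(y))\le0$. Also $\mu(H_0)\ge0$, with equality only for $\mu=0$.
\item[(b)] $1\le R(y)\le R(\bar x)$, and $|H(\bar x)|\le C\log R(\bar x)$ with $C$ independent of $\bar x$.
\item[(c)] There are $C,q\ge1$ with $|X|\le CR(\exp X)^q$ for all $X\in\bar{\mathfrak n}$.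
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We find generators of the cone of dominant elements to which \eqref{eq:norm} applies. Write a positive root as $\beta=\sum_jn_j(\beta)\alpha_j$, let $\mathfrak n_i$ be the sum of the $\mathfrak g_\beta$ with $n_i(\beta)>0$, let $v_i$ be a unit vector in the top exterior power of $\mathfrak n_i$, and let $\delta_i(H)=\operatorname{tr}(\operatorname{ad}H|_{\mathfrak n_i})$ be its weight. Since $\mathfrak n$ acts nilpotently on $\mathfrak n_i$, the group $N$ fixes $v_i$. For $j\neq i$ the space $\mathfrak n_i$ is stable under $\mathfrak g_{\pm\alpha_j}$, because $n_i(\beta\pm\alpha_j)=n_i(\beta)$. By \eqref{eq:bracket}, $\operatorname{ad}H_{\alpha_j}|_{\mathfrak n_i}$ is then a commutator of operators on $\mathfrak n_i$, so its trace $\langle\delta_i,\alpha_j\rangle$ vanishes. As $\delta_i=\sum_\beta(\dim\mathfrak g_\beta)\beta$, summed over the roots in $\mathfrak n_i$, we have $\delta_i(H_0)>0$ and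
\[
0<\langle\delta_i,\delta_i\rangle=\sum_\beta(\dim\mathfrak g_\beta)\,n_i(\beta)\,\langle\delta_i,\alpha_i\rangle ,
\]
so $\langle\delta_i,\alpha_i\rangle>0$. Thus the $\delta_i$ form a basis of $\mathfrak a^*$, and $\mu=\sum c_i\delta_i$ with $c_i=\langle\mu,\alpha_i\rangle/\langle\delta_i,\alpha_i\rangle$. Dominance means $c_i\ge0$ for all $i$. This gives the statement on $\mu(H_0)$ and reduces the inequalities to $\mu=\delta_i$.

Write $\bar x^{-1}v_i=v_i+\sum_\kappa w_\kappa$ with $w_\kappa$ of weight $\delta_i-\kappa$, where $\kappa$ runs over nonzero sums of positive roots. Then $y^{-1}v_i=a_t^{-\delta_i}\,a_t\bar x^{-1}v_i=v_i+\sum_\kappa e^{-t\kappa(H_0)}w_\kappa$. By orthogonality, $1\le\|y^{-1}v_i\|\le\|\bar x^{-1}v_i\|$, and \eqref{eq:norm} turns this into $0\ge\delta_i(H(y))\ge\delta_i(H(\bar x))$.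

(b) The first claim is (a) for $\mu=\rho$. We have $\rho=\sum c_i\delta_i$ with all $c_i>0$, and $\delta_i(H(\bar x))\le0$, so $\log R(\bar x)=\sum c_i|\delta_i(H(\bar x))|$. The right side is a norm on $\mathfrak a$ evaluated at $H(\bar x)$.

(c) Let $X=\sum_\alpha X_{-\alpha}$ with $X_{-\alpha}\in\mathfrak g_{-\alpha}$, and $R=R(\exp X)\ge1$. By \eqref{eq:norm}, $\|\exp(-X)v_+\|=R^2$. The component of $\exp(-X)v_+$ of weight $2\rho-\alpha$ has norm at most $R^2$. It equals $-X_{-\alpha}v_+$ plus a fixed linear combination of vectors $X_{-\beta_1}\cdots X_{-\beta_s}v_+$ with $s\ge2$ and $\sum\beta_i=\alpha$, and each $\beta_i$ has smaller level than $\alpha$. By \eqref{eq:vplus},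
\[
\sqrt{2\langle\rho,\alpha\rangle}\;|X_{-\alpha}|\le R^2+C\sum|X_{-\beta_1}|\cdots|X_{-\beta_s}| ,
\]
and induction on the level gives $|X_{-\alpha}|\le CR^{q_\alpha}$ with $C$, $q_\alpha$ independent of $X$.
\end{proof}

\section{Asymptotics of matrix coefficients}\label{sec:asymptotics}

The limit of the normalized matrix coefficient follows from dominated convergence. We need more: an exponential rate, with a constant that depends on $\phi$ only through a norm that is polynomial on $I_\tau$.

\begin{proposition}\label{prop:asym}
Let $\omega$ be a datum whose exponent $\lambda$ has $\operatorname{Re}\lambda-\rho$ dominant. Then $j(f)=\int_{\bar N}f(\bar x)\,d\bar x$ converges absolutely for $f\in V^\infty_\omega$, $\|j(f)\|\le C\|f\|_\infty$, and $j(V_\omega^{[K]})=W$. There are $C,\delta>0$ such that for all $f\in V^\infty_\omega$, $\phi\in V^\infty_{\omega^\dagger}$ and $t\ge0$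
\[
\bigl|a_t^{\rho-\lambda}\langle\pi_\omega(a_t)f,\phi\rangle-\langle\gamma(a_t)j(f),\phi(e)\rangle\bigr|\le Ce^{-\delta t}\|f\|_\infty\|\phi\|_{C^1}.
\]
\end{proposition}

\begin{proof}
Put $\mu=\operatorname{Re}\lambda-\rho$. Let $\bar x=\exp X\in\bar N$, $y=a_t\bar xa_t^{-1}=\exp Y$ and $R=R(\bar x)$. Then $Y=\operatorname{Ad}(a_t)X$, and $|Y|\le e^{-t}|X|$ because all levels are at least $1$.

\emph{Pointwise bounds.} By \eqref{eq:gamma} and Lemma~\ref{lem:H}(b), both $\|\gamma(\exp H(\bar x))\|$ and $\|\gamma^\dagger(\exp H(y))\|$ are at most $C(1+\log R)^d\le CR^{1/4}$. The real parts of $\lambda+\rho$ and $-\bar\lambda+\rho$ are $\mu+2\rho$ and $-\mu$. With Lemma~\ref{lem:H}(a),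
\begin{align}
\|f(\bar x)\|&\le Ce^{\mu(H(\bar x))}R^{-7/4}\|f\|_\infty\le CR^{-7/4}\|f\|_\infty,\label{eq:fbound}\\
\|\phi(y)\|&\le Ce^{-\mu(H(y))}R^{1/4}\|\phi\|_\infty\le Ce^{-\mu(H(\bar x))}R^{1/4}\|\phi\|_\infty.\label{eq:phibound}
\end{align}
These two inequalities are the only places where dominance is used. By \eqref{eq:fbound} and (S3), $j(f)$ converges and $\|j(f)\|\le C\|f\|_\infty$. The function $\phi$ can grow on $\bar N$, but the factors $e^{\pm\mu(H(\bar x))}$ cancel in the product: $\|f(\bar x)\|\,\|\phi(y)\|\le CR^{-3/2}\|f\|_\infty\|\phi\|_\infty$.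

\emph{The integral formula.} Let $a=a_t$. We have $f(\bar na)=\omega(a)f(a^{-1}\bar na)$, and the substitution $\bar n=a\bar xa^{-1}$ has $d\bar n=\det(\operatorname{Ad}(a)|_{\bar{\mathfrak n}})\,d\bar x=a^{-2\rho}d\bar x$. So \eqref{eq:pairing} gives
\[
a^{\rho-\lambda}\langle\pi_\omega(a)f,\phi\rangle=\int_{\bar N}\langle\gamma(a)f(\bar x),\phi(a\bar xa^{-1})\rangle\,d\bar x ,
\]
and the quantity to be estimated is at most $\|\gamma(a_t)\|\int_{\bar N}\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\,d\bar x$. We treat separately the $\bar x$ that have been contracted close to $e$ and the others. Let $\delta_0=1/(4q)\le1$ with $q$ from Lemma~\ref{lem:H}(c).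

\emph{Case $|Y|\le1$.} Here $\phi(y)-\phi(e)=\int_0^1(\pi_{\omega^\dagger}(Y)\phi)(\exp sY)\,ds$. The points $\exp sY$ stay in a fixed compact set, on which $\omega^\dagger(\exp H(\cdot))$ is bounded, so the integrand has norm at most $C\|\pi_{\omega^\dagger}(Y)\phi\|_\infty$. In \eqref{eq:derivative} we have $|Y_{\mathfrak a}|,|Y_{\mathfrak k}|\le C|\operatorname{Ad}(k)Y|=C|Y|$, hence $\|\pi_{\omega^\dagger}(Y)\phi\|_\infty\le C|Y|\,\|\phi\|_{C^1}$. Finally $|Y|\le|Y|^{\delta_0}\le e^{-\delta_0t}|X|^{\delta_0}$.

\emph{Case $|Y|>1$.} Here $1\le e^{-\delta_0t}|X|^{\delta_0}$, and we use $\|\phi(y)-\phi(e)\|\le\|\phi(y)\|+\|\phi\|_\infty$.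

In both cases \eqref{eq:fbound}, \eqref{eq:phibound} and $|X|^{\delta_0}\le CR^{1/4}$ give
\[
\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\le Ce^{-\delta_0t}|X|^{\delta_0}R^{-3/2}\|f\|_\infty\|\phi\|_{C^1}\le Ce^{-\delta_0t}R^{-5/4}\|f\|_\infty\|\phi\|_{C^1},
\]
which is integrable by (S3). Since $\|\gamma(a_t)\|\le C(1+t)^d\le Ce^{\delta_0t/2}$, the estimate holds with $\delta=\delta_0/2$.

\emph{Surjectivity.} For $w\in W$ and $\beta\in C_c^\infty(\bar N)$ with $\int\beta=1$ put $f(p\bar n)=\beta(\bar n)\omega(p)w$ on $P\bar N$ and $f=0$ elsewhere. By (S1), $f$ is smooth on the open set $P\bar N$, and it vanishes off $P\operatorname{supp}\beta$, which is closed as the product of a closed and a compact set. So $f\in V^\infty_\omega$ and $j(f)=w$. Thus $j$ is onto and continuous, so $j(V_\omega^{[K]})$ is a dense subspace of the finite-dimensional space $W$.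
\end{proof}

Some positivity of $\operatorname{Re}\lambda$ is indispensable. In Section~\ref{sec:sl2}, with $\lambda=s\rho$, one has $|e_\tau(\bar x)|=(1+x^2)^{-(\operatorname{Re}s+1)/2}$, which is not integrable for $\operatorname{Re}s\le0$.

\section{Morphisms out of a dominant principal series}\label{sec:dominant}

In this section and the next, $(\Pi,E)$ is a $\chi$-representation, $\omega$ is a datum, and $T\colon V^{[K]}_\omega\to E^\infty$ is a $(\mathfrak g,K)$-morphism. Admissibility of $E$ is not assumed. By Banach--Steinhaus, $C_0=\sup_{0\le t\le1}\|\Pi(a_t)\|$ is finite, and the semigroup property gives $\|\Pi(a_t)\|\le C_0e^{ct}$ for $t\ge0$ with $c=\log C_0\ge0$.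

The first difficulty is that $T$ knows nothing about the group: $\pi_\omega(g)f$ is in general not $K$-finite, so $T$ is not defined on it. After projection to a $K$-type the expression makes sense, and analyticity lets us pass from $\mathfrak g$ to $G$.

\begin{lemma}\label{lem:analytic}
$T\bigl(\operatorname{pr}_\tau\pi_\omega(g)f\bigr)=\operatorname{pr}_\tau\Pi(g)Tf$ for all $f\in V^{[K]}_\omega$, $\tau\in\hat K_\chi$, $g\in G$.
\end{lemma}

\begin{proof}
Let $\mathcal L=-\sum X_i^2-\sum Y_j^2\in U(\mathfrak g)$. It is $\operatorname{Ad}(K)$-invariant, so it preserves each $I_{\tau'}$. The vector $f$ lies in a finite sum of spaces $I_{\tau'}$, which is finite-dimensional, so $\pi_\omega(p(\mathcal L))f=0$ for a nonconstant polynomial $p$, and then $\Pi(p(\mathcal L))Tf=0$. View $D\in U(\mathfrak g)$ as a left-invariant differential operator on $G$. It sends $g\mapsto\langle\Pi(g)v,x\rangle$ to $g\mapsto\langle\Pi(g)\Pi(D)v,x\rangle$, and the same holds for $\pi_\omega$. Hence for $x\in E$, $\phi\in C_\sigma$ the smooth functions $\langle\Pi(g)Tf,x\rangle$ and $\langle\pi_\omega(g)f,\phi\rangle$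 are annihilated by $p(\mathcal L)$. This operator is elliptic with real-analytic coefficients, and smooth solutions of such an equation are real-analytic.

Let $(\phi_i)$ be an orthonormal basis of $I_\tau$. Paired with $x\in E$, the two sides of the claim are $\sum_i\langle\pi_\omega(g)f,\phi_i\rangle\langle T\phi_i,x\rangle$ and $\langle\Pi(g)Tf,\operatorname{pr}_\tau x\rangle$, both analytic in $g$. Their derivatives at $e$ along $D$ are $\langle T\operatorname{pr}_\tau\pi_\omega(D)f,x\rangle$ and $\langle\operatorname{pr}_\tau T\pi_\omega(D)f,x\rangle$, and these agree because $T$ is $K$-equivariant. Analytic functions on the connected group $G$ with the same Taylor series at $e$ coincide.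
\end{proof}

\begin{proposition}\label{prop:dominant}
If $\operatorname{Re}\lambda-\rho$ is dominant, there are $C$ and an integer $\nu$ with $\|Th\|\le C\|\Delta^\nu h\|$ for all $h\in V^{[K]}_\omega$.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:asym} there is a linear map $\iota\colon W\to V^{[K]}_\omega$ with $j\circ\iota=\operatorname{id}_W$. On the finite-dimensional space $\iota(W)$ the map $T$ is bounded, and we want to rebuild $h\in I_\tau$ from $\iota(W)$. For $w\in W$ and large $t$, the vector $a_t^{\rho-\lambda}\pi_\omega(a_t)\iota(\gamma(a_t)^{-1}w)$ pairs with $\phi$ approximately as $\langle w,\phi(e)\rangle$: it is an approximate delta function at $e$ with value $w$. Translating it to $k$, giving it the value $h(k)$ and integrating over $k$ should approximately reproduce $h$. So for $\tau\in\hat K_\chi$ and $t\ge0$ define $S_t\colon I_\tau\to I_\tau$ by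
\[
S_th=a_t^{\rho-\lambda}\int_{K/Z}\pi(k^{-1})\operatorname{pr}_\tau\pi_\omega(a_t)\,\iota\bigl(\gamma(a_t)^{-1}h(k)\bigr)\,dk .
\]
The integrand is $Z$-invariant, since $h(zk)=\chi(z)h(k)$ and $\pi(z^{-1})=\chi(z)^{-1}$.

\emph{$S_t$ is close to the identity.} Let $\phi\in I_\tau$. As $K$ acts unitarily and $\pi(k)\phi\in I_\tau$,
\[
\langle S_th,\phi\rangle=\int_{K/Z}a_t^{\rho-\lambda}\bigl\langle\pi_\omega(a_t)\,\iota\bigl(\gamma(a_t)^{-1}h(k)\bigr),\pi(k)\phi\bigr\rangle\,dk .
\]
Apply Proposition~\ref{prop:asym} to the integrand, with $\pi(k)\phi$ viewed in $V^\infty_{\omega^\dagger}$. The main term is $\langle h(k),\phi(k)\rangle$, with integral $\langle h,\phi\rangle$. For the error, $\|\iota(\gamma(a_t)^{-1}h(k))\|_\infty\le C(1+t)^d\|h(k)\|$ by \eqref{eq:gamma}; $\int_{K/Z}\|h(k)\|\,dk\le\|h\|$ by Cauchy--Schwarz; and $\|\pi(k)\phi\|_{C^1}\le C\|\phi\|_{C^1}$, because $X_i\pi(k)\phi=\pi(k)(\operatorname{Ad}(k^{-1})X_i)\phi$ and $\operatorname{Ad}(k^{-1})$ is orthogonal. With Lemma~\ref{lem:sobolev},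
\begin{equation}\label{eq:St}
|\langle S_th,\phi\rangle-\langle h,\phi\rangle|\le C_1e^{-\delta t/2}c_\tau^{m_0}\|h\|\,\|\phi\| ,
\end{equation}
where $C_1\ge1$ is independent of $\tau$ and $t$. Choose $t=t_\tau\ge0$ with $e^{\delta t/2}=2C_1c_\tau^{m_0}$. Then $\|S_t-1\|\le\frac12$ on $I_\tau$, so $S_t$ is invertible and $\|S_t^{-1}\|\le2$.

\emph{Transfer to $E$.} The integral that defines $S_t$ is taken in the finite-dimensional space $I_\tau$, so $T$ commutes with it. By Lemma~\ref{lem:analytic}, for $h'\in I_\tau$ and all $t\ge0$
\[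
TS_th'=a_t^{\rho-\lambda}\int_{K/Z}\Pi(k^{-1})\operatorname{pr}_\tau\Pi(a_t)\,T\iota\bigl(\gamma(a_t)^{-1}h'(k)\bigr)\,dk .
\]
Since $\Pi(k^{-1})\operatorname{pr}_\tau$ has norm at most $1$,
\begin{equation}\label{eq:TS}
\|TS_th'\|\le C\,e^{-t(\operatorname{Re}\lambda-\rho)(H_0)}\,\|\Pi(a_t)\|\,(1+t)^d\,\|T\iota\|\,\|h'\| .
\end{equation}
The first exponential is at most $1$ by Lemma~\ref{lem:H}(a). For $t=t_\tau$ and $h'=S_t^{-1}h$ we get $\|Th\|\le Ce^{(c+1)t}\|h\|=C(2C_1c_\tau^{m_0})^{2(c+1)/\delta}\|h\|\le Cc_\tau^\nu\|h\|$ with $\nu$ independent of $\tau$. Lemma~\ref{lem:poly} completes the proof.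
\end{proof}

\begin{remark}\label{rem:unitary}
If $\Pi$ is unitary and $\operatorname{Re}\lambda-\rho$ is dominant and nonzero, then $T=0$: as $t\to\infty$, the right side of \eqref{eq:TS} tends to $0$ by Lemma~\ref{lem:H}(a), while $S_th'\to h'$ by \eqref{eq:St}. So Proposition~\ref{prop:dominant} has content mainly for non-unitary $\Pi$. This is how it is used: the next section applies it to $E\otimes F$, which is not unitary even if $E$ is. Then $\|\Pi(a_t)\|$ grows exponentially, one cannot let $t\to\infty$, and the rate in Proposition~\ref{prop:asym} is needed to stop at $t\sim\log c_\tau$.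
\end{remark}

\section{Arbitrary parameter}\label{sec:shift}

To shift the exponent from $\lambda+2\ell\rho$ down to $\lambda$ we multiply by functions on $G$ that transform under $P$ by $a^{-2\ell\rho}$. The matrix coefficients $g\mapsto\xi(g^{-1}v)$ of a $P$-eigenvector $v$ in a finite-dimensional representation $F$ are such functions. They span a finite-dimensional $G$-module, so multiplication is equivariant after tensoring with $F^*$, and they have no common zero, so one can divide by them.

\begin{proposition}\label{prop:all}
Proposition~\ref{prop:dominant} holds for every datum $\omega$, without any condition on $\lambda$.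
\end{proposition}

\begin{proof}
Since $\langle\rho,\alpha_i\rangle>0$, there is an even $\ell\ge0$ with $\operatorname{Re}\lambda+2\ell\rho-\rho$ dominant. Let $\omega'(man)=a^{2\ell\rho}\omega(man)$, a datum with exponent $\lambda+2\ell\rho$ and the same $\sigma$ and $\gamma$. Let $F=(\Lambda^{\dim\mathfrak n}\mathfrak g_{\mathbb C})^{\otimes\ell}$ and $v=v_+^{\otimes\ell}$, a unit vector. For $m\in M$ the map $\operatorname{Ad}(m)|_{\mathfrak n}$ is orthogonal, so $mv_+=\pm v_+$. As $\ell$ is even, $man\cdot v=a^{2\ell\rho}v$. Define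
\[
\Theta\colon V^\infty_{\omega'}\otimes F^*\to V^\infty_\omega,\qquad\Theta(f\otimes\xi)(g)=\xi(g^{-1}v)f(g).
\]
It is well defined because $\xi((mang)^{-1}v)=a^{-2\ell\rho}\xi(g^{-1}v)$. It is $G$-equivariant because $(x\xi)(g^{-1}v)f(gx)=\xi((gx)^{-1}v)f(gx)$ for $x\in G$. In particular it maps $V^{[K]}_{\omega'}\otimes F^*$ to $V^{[K]}_\omega$.

\emph{Moving $F^*$ to the target.} Let $(e_j)$ be an orthonormal basis of $F$ and $e_j^*=\langle\cdot,e_j\rangle$. Put
\[
T'\colon V^{[K]}_{\omega'}\to E\otimes F,\qquad T'f=\sum_jT\Theta(f\otimes e_j^*)\otimes e_j .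
\]
The element $\sum_je_j^*\otimes e_j\in F^*\otimes F$ corresponds to $\operatorname{id}_F$ and is $G$-invariant. So $T'$, the composition of $f\mapsto f\otimes\sum_je_j^*\otimes e_j$ with $T\Theta\otimes\operatorname{id}_F$, is a $(\mathfrak g,K)$-morphism with values in $E^\infty\otimes F\subseteq(E\otimes F)^\infty$. On $F$ the group $K$ acts unitarily and $Z$ acts trivially, so $E\otimes F$ is a $\chi$-representation. Proposition~\ref{prop:dominant} applies to $T'$ and gives, for each component,
\begin{equation}\label{eq:Tprime}
\|T\Theta(f\otimes e_j^*)\|\le C\|\Delta^\nu f\|\qquad(f\in V^{[K]}_{\omega'}).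
\end{equation}

\emph{Dividing.} Let $\beta_j(k)=\overline{e_j^*(k^{-1}v)}$ for $k\in K$. These functions are $K$-finite under right translation, and left $M$-invariant since $m^{-1}v=v$. For $h\in I_\tau$ the product $f_j=\beta_jh$ is therefore a $K$-finite element of $C_\sigma$, which we view in $V^{[K]}_{\omega'}$. On $K$,
\[
\sum_j\Theta(f_j\otimes e_j^*)(k)=\sum_j|e_j^*(k^{-1}v)|^2h(k)=\|k^{-1}v\|^2h(k)=h(k),
\]
so $Th=\sum_jT\Theta(f_j\otimes e_j^*)$. By the Leibniz rule, $\Delta^\nu f_j$ is a sum, with coefficients independent of $h$, of products of a derivative of $\beta_j$ with some $X_{i_1}\cdots X_{i_s}h$, $s\le2\nu$. The derivatives of $\beta_j$ are bounded, since $\beta_j$ is a smooth function on the compact group $K/Z$. By \eqref{eq:Xbound}, $\|\Delta^\nu f_j\|\le Cc_\tau^\nu\|h\|$. With \eqref{eq:Tprime} this gives $\|Th\|\le Cc_\tau^\nu\|h\|$ on $I_\tau$, and Lemma~\ref{lem:poly} applies.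
\end{proof}

\section{Proofs of Theorems~\ref{thm:A} and~\ref{thm:B}}\label{sec:proofAB}

\begin{proposition}\label{prop:into}
Let $(\Pi,E)$ be an admissible $\chi$-representation and $\omega$ a datum. Every $(\mathfrak g,K)$-morphism $\Psi\colon E^{[K]}\to V^{[K]}_\omega$ extends uniquely to a continuous linear map $E^\infty\to V^\infty_\omega$, and the extension is $G$-equivariant.
\end{proposition}

\begin{proof}
\emph{The dual representation.} Put $\Pi^\dagger(g)=\Pi(g^{-1})^*$; for unitary $\Pi$ this is $\Pi$ itself. The homomorphism $\Pi^\dagger$ is weakly continuous and, by Banach--Steinhaus, locally bounded in norm. It is strongly continuous. Indeed, the vectors with norm-continuous orbit map form a closed subspace $E_c$. For $\varphi\in C_c(G)$ the weak integral $\int\varphi(g)\Pi^\dagger(g)x\,dg$ lies in $E_c$, because translation is continuous in $L^1(G)$. Along an approximate identity these vectors converge weakly to $x$, and a closed subspace is weakly closed, so $E_c=E$. Since $K$ acts unitarily, $\Pi^\dagger=\Pi$ on $K$. So $(\Pi^\dagger,E)$ is an admissible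 $\chi$-representation with the same isotypic spaces $E_\tau$, and $V=E^{[K]}$ consists of vectors that are smooth for both $\Pi$ and $\Pi^\dagger$. Differentiating $\langle\Pi^\dagger(g)x,\Pi(g)v\rangle=\langle x,v\rangle$ gives $\langle\Pi^\dagger(X)x,v\rangle=-\langle x,\Pi(X)v\rangle$ for $x,v\in V$, $X\in\mathfrak g$.

\emph{The adjoint morphism.} We have $\Psi(E_\tau)\subseteq I_\tau$, and both spaces are finite-dimensional. Let $\Psi^\dagger\colon V^{[K]}_{\omega^\dagger}=\bigoplus I_\tau\to V$ be the sum of the adjoints of the maps $\Psi|_{E_\tau}$. By orthogonality of the $K$-types, $\langle\Psi^\dagger h,v\rangle=\langle h,\Psi v\rangle$ for all $h$ and all $v\in V$, and $\Psi^\dagger$ is $K$-equivariant. For $X\in\mathfrak g$, the differentiated form of \eqref{eq:pairing} gives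
\[
\langle\Psi^\dagger\pi_{\omega^\dagger}(X)h,v\rangle=-\langle h,\pi_\omega(X)\Psi v\rangle=-\langle h,\Psi\Pi(X)v\rangle=-\langle\Psi^\dagger h,\Pi(X)v\rangle=\langle\Pi^\dagger(X)\Psi^\dagger h,v\rangle .
\]
As $V$ is dense in $E$, the map $\Psi^\dagger$ is a $(\mathfrak g,K)$-morphism into the smooth vectors of $(\Pi^\dagger,E)$.

\emph{The bound.} Proposition~\ref{prop:all} for $\omega^\dagger$, $\Pi^\dagger$, $\Psi^\dagger$ gives $\|\Psi^\dagger|_{I_\tau}\|\le Cc_\tau^\nu$, and the adjoint $\Psi|_{E_\tau}$ has the same norm. By Lemma~\ref{lem:poly},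
\[
\|\Delta^l\Psi v\|\le C\,\|\Pi(\Delta^{\nu+l})v\|\qquad(v\in V,\ l\ge0).
\]
The left sides define the topology of $V^\infty_\omega$ by Lemma~\ref{lem:sobolev}, the right sides are continuous seminorms on $E^\infty$, and $V$ is dense in $E^\infty$. Lemma~\ref{lem:extend} gives the extension.
\end{proof}

\begin{remark}
Admissibility enters only through the smoothness of $K$-finite vectors and the existence of $\Psi^\dagger$, but it cannot be dropped. Let $G$ act trivially on an infinite-dimensional Hilbert space $E$, so that $E^{[K]}=E^\infty=E$. For $\sigma$ trivial and $\lambda=-\rho$ the constants lie in $V^{[K]}_{\sigma,\lambda}$, and $v\mapsto\eta(v)\cdot1$ is a discontinuous $(\mathfrak g,K)$-morphism for any unbounded linear functional $\eta$.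
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\omega=\sigma_\lambda$, a datum with $\gamma=1$.

(1) Let $T$ be the morphism. By Proposition~\ref{prop:all}, $\|\Pi(D)Tf\|=\|T\pi_\omega(D)f\|\le C\|\Delta^\nu\pi_\omega(D)f\|$ for $D\in U(\mathfrak g)$, and the right side is a continuous seminorm of $f\in V^\infty_\omega$. Apply Lemma~\ref{lem:extend}.

(2) This is Proposition~\ref{prop:into}.

(3) Let $\Psi\colon E^{[K]}\to V_\omega^{[K]}$ be an isomorphism. Then $E_\tau\cong I_\tau$ is finite-dimensional, so $E$ is admissible. By (2) and (1), $\Psi$ and $\Psi^{-1}$ extend to continuous $G$-maps. Their compositions are the identity on dense subspaces, hence everywhere. If $\Psi$ in Theorem~\ref{thm:A} is onto, it is nonzero, hence injective by irreducibility of $\mathcal H^{[K]}$, and the first paragraph of the next proof shows that the hypotheses of the present theorem hold.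
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let first $\Psi\neq0$. By Schur's lemma $Z$ acts on $\mathcal H$ by a unitary character $\chi$, so $\mathcal H$ is a $\chi$-representation, and it is admissible by Harish-Chandra's theorem. The map $\psi=\operatorname{ev}_e\circ\Psi$ is $M$-equivariant, and it is nonzero because $(\Psi v)(k)=\psi(U(k)v)$ and $\Psi v$ is determined by its values on $K$. For $z\in Z$ the operator $\sigma(z)$ commutes with the irreducible $\sigma(M)$, so it is a scalar, and $\sigma(z)\psi(v)=\psi(U(z)v)=\chi(z)\psi(v)$ shows $\sigma|_Z=\chi\cdot1$.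

Now Proposition~\ref{prop:into} applies with $\omega=\sigma_\lambda$. For $\Psi=0$ the zero map is the unique continuous extension, since $\mathcal H^{[K]}$ is dense in $\mathcal H^\infty$.
\end{proof}

\section{Functionals that are $\mathfrak n$-finite}\label{sec:proofC}

We first treat modules $Q$ with trivial $N$-action by Frobenius reciprocity. A general $Q$ is an iterated extension of such modules, but an induction along the filtration gives continuity only of the quotients of $\psi$. Instead we embed $Q$ into $F^*\otimes Q_0$, where $F$ is a $G$-module and $N$ acts trivially on $Q_0$, and we move $F$ to the source.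

\begin{lemma}[Frobenius reciprocity]\label{lem:frobenius}
Let $E$ be an admissible $\chi$-representation, $V=E^{[K]}$, $(\omega,W)$ a datum and $\psi\colon V\to W$ a $(\mathfrak p_{\min},M)$-morphism. Then $(\Psi v)(k)=\psi(kv)$, $k\in K$, defines a $(\mathfrak g,K)$-morphism $\Psi\colon V\to V^{[K]}_\omega$ with $\operatorname{ev}_e\circ\Psi=\psi$.
\end{lemma}

\begin{proof}
The function $k\mapsto\psi(kv)$ is smooth since $v$ is $K$-finite, and it lies in $C_\sigma$ since $\psi$ is $M$-equivariant; $\Psi$ commutes with $K$ by construction. We have $(\pi_\omega(X)\Psi v)(e)=\psi(Xv)$ for $X\in\mathfrak k$ by differentiation, for $X\in\mathfrak a+\mathfrak n$ because both sides equal $d\omega(X)\psi(v)$, hence for all $X\in\mathfrak g$. Therefore $(\pi_\omega(X)\Psi v)(k)=\bigl(\pi_\omega(\operatorname{Ad}(k)X)\Psi(kv)\bigr)(e)=\psi(kXv)=\Psi(Xv)(k)$.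
\end{proof}

For $\mu\in\mathfrak a^*$ let $\mathbb C_\mu$ be the character $man\mapsto a^\mu$ of $P$.

\begin{lemma}\label{lem:embed}
Let $Q$ be a finite-dimensional $P$-module and $Q_1$ the module $Q|_{MA}$ with trivial action of $N$. There are an even $\ell$, a $G$-submodule $F$ of $(\Lambda^{\dim\mathfrak n}\mathfrak g_{\mathbb C})^{\otimes\ell}$ and an injective $P$-map $Q\to F^*\otimes Q_0$, where $Q_0=Q_1\otimes\mathbb C_{-2\ell\rho}$.
\end{lemma}

\begin{proof}
\emph{Embedding into polynomials.} Let $\mathbb C[N]$ be the algebra of functions on $N$ that are polynomial in $X=\log n\in\mathfrak n$. The group $P$ acts on $N\cong P/MA$, hence on functions by $(n_0b\cdot\varphi)(n)=\varphi(b^{-1}n_0^{-1}nb)$ for $n_0\in N$, $b\in MA$. This action preserves $\mathbb C[N]$, because in the coordinate $X$ multiplication is polynomial and conjugation by $b$ is linear. By Lie's theorem for the solvable algebra $\mathfrak a+\mathfrak n$, its derived algebra $\mathfrak n=[\mathfrak a,\mathfrak n]$ acts nilpotently on $Q$. So $\hat q(n)=n^{-1}q$ is polynomial, and $q\mapsto\hat q$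 is an injective map $Q\to\mathbb C[N]\otimes Q_1$, since $\hat q(e)=q$. It is a $P$-map, because $n^{-1}n_0q=(n_0^{-1}n)^{-1}q$ and $n^{-1}bq=b(b^{-1}nb)^{-1}q$.

\emph{Exhausting $\mathbb C[N]$ by matrix coefficients.} Let $v_-=\theta v_+$, which spans $\Lambda^{\dim\mathfrak n}\bar{\mathfrak n}$ and has weight $-2\rho$. For $\ell\ge1$ put $v_\ell=v_-^{\otimes\ell}$ and $F_\ell=U(\mathfrak g)v_\ell$, a $G$-submodule as $G$ is connected. Since $\bar{\mathfrak n}$ kills $v_\ell$ and $\mathfrak m+\mathfrak a$ preserves the line through it, the Poincar\'e--Birkhoff--Witt theorem gives $F_\ell=U(\mathfrak n)v_\ell$, and this is the span of $Nv_\ell$. For $\xi\in F_\ell^*$ put $\varphi_\xi(n)=\xi(nv_\ell)$, and let $\mathcal A_\ell=\{\varphi_\xi:\xi\in F_\ell^*\}\subseteq\mathbb C[N]$. The map $\xi\mapsto\varphi_\xi$ is injective, and $n_0\cdot\varphi_\xi=\varphi_{n_0\xi}$. For even $\ell$ and $b=ma$ we have $bv_\ell=a^{-2\ell\rho}v_\ell$, so $(b\cdot\varphi_\xi)(n)=\xi(b^{-1}nbv_\ell)=a^{-2\ell\rho}\varphi_{b\xi}(n)$. Thus $\mathcal A_\ell\cong F_\ell^*\otimes\mathbb C_{-2\ell\rho}$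 as $P$-modules for even $\ell$.

We have $F_\ell\subseteq F_1^{\otimes\ell}$ and $nv_\ell=(nv_-)^{\otimes\ell}$, and every functional on $F_\ell$ extends to $F_1^{\otimes\ell}$. So $\mathcal A_\ell$ is the span of the $\ell$-fold products of elements of $\mathcal A_1$. Also $1\in\mathcal A_1$, since $nv_-$ is $v_-$ plus terms of higher weight and so $\langle nv_-,v_-\rangle=1$. Hence the $\mathcal A_\ell$ increase, and their union is the algebra $\mathcal A$ generated by $\mathcal A_1$. We show $\mathcal A=\mathbb C[N]$. Write $X=\sum X_\alpha$, let $\eta$ be a real functional on $\mathfrak g_\alpha$, and assume that all coordinates of the $X_\beta$ of smaller level lie in $\mathcal A$. Applying $\theta$ to \eqref{eq:vplus} shows that $X_\alpha\mapsto X_\alpha v_-$ is an injective map from $\mathfrak g_\alpha$ to the weight space for $-2\rho+\alpha$ in the real space $\Lambda\mathfrak g$. So there is a functional $\xi$, real on $\Lambda\mathfrak g$, extended complex-linearly and zero on the other weight spaces, with $\xi(X_\alpha v_-)=\eta(X_\alpha)$. As in the proof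 of Lemma~\ref{lem:H}(c), $\xi(\exp(X)v_-)$ is $\eta(X_\alpha)$ plus a polynomial in the $X_\beta$ of smaller level. Hence $\eta(X_\alpha)\in\mathcal A$, and induction on the level gives $\mathcal A=\mathbb C[N]$.

The image of $Q$ is finite-dimensional, so it lies in $\mathcal A_\ell\otimes Q_1\cong F_\ell^*\otimes Q_0$ for some even $\ell$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{Step 1: $N$ acts trivially on $Q$.} The generalized $\mathfrak a$-weight spaces of $Q$ are stable under $M$, which centralizes $A$, so $Q$ is their direct sum as a $P$-module and we may assume that there is one generalized weight $\lambda+\rho$. Let $\omega$ be the action of $P$, $\sigma=\omega|_M$ and $\gamma(a)=a^{-\lambda-\rho}\omega(a)$. Then $\gamma$ is unipotent and commutes with $\sigma(M)$, so $\omega$ is a datum. By Lemma~\ref{lem:frobenius} and Proposition~\ref{prop:into}, $\psi=\operatorname{ev}_e\circ\Psi$ extends continuously to $\operatorname{ev}_e\circ\overline\Psi$.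

\emph{Step 2: general $Q$.} Regard $Q$ as a submodule of $F^*\otimes Q_0=\operatorname{Hom}(F,Q_0)$ by Lemma~\ref{lem:embed}; the center acts on $Q_0$ by $\chi$. The map $\psi'\colon V\otimes F\to Q_0$, $\psi'(v\otimes x)=\psi(v)(x)$, is a $(\mathfrak p_{\min},M)$-morphism, as the composition of $\psi\otimes\operatorname{id}_F$ with the contraction. The $\chi$-representation $E\otimes F$ is admissible, since $\operatorname{Hom}_K(\tau,E\otimes F)\cong\operatorname{Hom}_K(\tau\otimes F^*,E)$. Its $K$-finite vectors are $V\otimes F$: if $w=\sum w_j\otimes e_j$ is $K$-finite, so is $w_j$, the image of $w\otimes e_j^*$ under the $K$-equivariant contraction $E\otimes F\otimes F^*\to E$. By Step~1, $\psi'$ is continuous for the topology of $(E\otimes F)^\infty$. By the Leibniz rule, $v\mapsto v\otimes e_j$ is continuous from $E^\infty$ to $(E\otimes F)^\infty$. So each $v\mapsto\psi(v)(e_j)$ is continuous on $V$ for the topology of $E^\infty$. Hence $\psi$ is continuous, and it extends to $E^\infty$ with values in $Q$ by density.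

\emph{The last assertion.} Let $V=\mathcal H^{[K]}$ and $Q=V/\mathfrak n^kV$; the subspace $\mathfrak n^kV$ is stable under $\mathfrak p_{\min}$ and $M$. The space $Q$ is finite-dimensional, because $\dim V/\mathfrak nV<\infty$ by \cite[Theorem~6.1]{FNO} and $\mathfrak n^iV/\mathfrak n^{i+1}V$ is a quotient of $\mathfrak n^{\otimes i}\otimes V/\mathfrak nV$. The action of $\mathfrak a+\mathfrak n$ integrates to the simply connected group $AN$. The action of $M$ is continuous, since $Q$ is the image of a finite-dimensional $K$-stable subspace of $V$, and it satisfies $mXm^{-1}=\operatorname{Ad}(m)X$. So the two actions combine to an action of $P=M\ltimes AN$, in which $Z$ acts by the central character of $\mathcal H$. The quotient map $V\to Q$ extends continuously to $\mathcal H^\infty$, and every functional that vanishes on $\mathfrak n^kV$ factors through it.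
\end{proof}

\section{The Hilbert space norm}\label{sec:proofD}

A distribution vector can be fixed by $N$ and be an eigenvector of $A$. A vector of $\mathcal H$ with these properties is also fixed by $\bar N$, because $A$ contracts $\bar N$ and acts isometrically.

\begin{proof}[Proof of Proposition~\ref{prop:D}]
If $\dim\mathcal H<\infty$, every linear map on $\mathcal H^{[K]}$ is continuous. Conversely, let $\Psi$ be norm-continuous. Choose $\eta\in W^*$ with $\eta\circ\operatorname{ev}_e\circ\Psi\neq0$. This functional is bounded, so it equals $v\mapsto\langle v,\xi\rangle$ for some $\xi\in\mathcal H$, $\xi\ne0$. Both $\eta((\overline\Psi v)(e))$ and $\langle v,\xi\rangle$ are continuous on $\mathcal H^\infty$, so they agree there. By the equivariance of $\overline\Psi$, for $v\in\mathcal H^\infty$, $a\in A$, $n\in N$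
\[
\langle v,U(an)^{-1}\xi\rangle=\langle U(an)v,\xi\rangle=\eta\bigl((\overline\Psi v)(an)\bigr)=a^{\lambda+\rho}\langle v,\xi\rangle .
\]
So $\xi$ is fixed by $N$, and $U(a_t)\xi=\zeta_t\xi$ with $|\zeta_t|=1$ by unitarity. For $\bar n\in\bar N$,
\[
\|U(\bar n)\xi-\xi\|=\|U(a_t)U(\bar n)\xi-U(a_t)\xi\|=\|U(a_t\bar na_t^{-1})\xi-\xi\|\longrightarrow0\qquad(t\to\infty),
\]
because $a_t\bar na_t^{-1}\to e$. So $\bar N$ fixes $\xi$ as well.

Let $\mathfrak g'$ be the subalgebra generated by $\mathfrak n+\bar{\mathfrak n}$. It is stable under $\operatorname{ad}(\mathfrak m+\mathfrak a)$, hence an ideal, and it contains $\mathfrak a$ by \eqref{eq:bracket}. The complementary ideal $\mathfrak g''$ is $B$-orthogonal to $\mathfrak n+\mathfrak a+\bar{\mathfrak n}$, so it lies in $\mathfrak m\subseteq\mathfrak k$ and has negative definite Killing form. Let $G'$, $G''$ be the analytic subgroups. Then $G=G'G''$, $G'$ is normal, and $G''$ is compact by Weyl's theorem. The stabilizer of $\xi$ is a closed subgroup whose Lie algebra contains $\mathfrak n+\bar{\mathfrak n}$, so it contains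 $G'$. The $G'$-fixed vectors form a nonzero closed $G$-invariant subspace, which is all of $\mathcal H$. Hence $\mathcal H$ is an irreducible unitary representation of the compact group $G''$, and $\dim\mathcal H<\infty$.
\end{proof}

\begin{remark}
We do not claim that $\overline\Psi$ is a topological embedding when $\Psi$ is not surjective. For groups with finite center this is part of the Casselman--Wallach theorem.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CO} Casselman and Osborne, Corollary~5.2.

\bibitem{FNO} Jan Frahm, Karl-Hermann Neeb, Gestur Olafsson, \emph{Nets of standard subspaces on non-compactly causal symmetric spaces}, arXiv:2303.10065 (2023).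

\bibitem{Hel} Helgason, \emph{Groups and Geometric Analysis}.

\bibitem{Wal} Wallach, Corollary~11.5.4.

\end{thebibliography}
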